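# Reduction numbers that exceed the postulation number plus the dimension

## The guess $\operatorname{rd}(I)\le \operatorname{n}(I)+d$, tried on small ideals

Let $(R,\mathfrak m)$ be a Cohen–Macaulay local ring of dimension $d\ge 1$ with infinite residue field, and $I$ an $\mathfrak m$-primary ideal. Two things happen to the powers $I^n$ as $n$ grows. The length $\lambda(R/I^n)$ becomes a polynomial in $n$, and the powers come to be produced by few elements, in the sense that $I^{n+1}=JI^n$ for an ideal $J\subseteq I$ with only $d$ generators. Each event has a starting time. Does the second start within a fixed delay of the first, namely the dimension? The guess that one makes first is yes: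
$$\operatorname{rd}(I)\le \operatorname{n}(I)+d .\tag{1}$$
The question whether (1) always holds is taken from Mousumi Mandal, Shruti Priya, "A note on Ratliff-Rush filtration, reduction number and postulation number of $\mathfrak m$-primary ideals", arXiv:2307.01196 (2023). Let us make the terms precise and then test the guess.

**Definition (postulation number).** Put $H_I(n)=\lambda(R/I^n)$ for $n\ge1$ and $H_I(n)=0$ for $n\le 0$. Let $P_I$ be the polynomial with $P_I(n)=H_I(n)$ for all large $n$, regarded as a function on all of $\mathbb Z$. Then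
$$\operatorname{n}(I)=\min\{n\in\mathbb Z: P_I(t)=H_I(t)\text{ for all integers }t>n\}.$$

The convention on $n\le0$ matters: $\operatorname{n}(I)$ may be negative, and it then records at how many of the integers $0,-1,-2,\dots$ the polynomial vanishes consecutively.

**Definition (reductions).** A reduction of $I$ is an ideal $J\subseteq I$ with $JI^n=I^{n+1}$ for some $n\ge 0$, where $I^0=R$. The least such $n$ is $\operatorname{rd}_J(I)$. A reduction is minimal if it is minimal under containment among all reductions of $I$, and $\operatorname{rd}(I)=\min\{\operatorname{rd}_J(I): J\text{ a minimal reduction of }I\}$.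

We use the following standard facts (Northcott–Rees), valid because the residue field is infinite: every minimal reduction of $I$ is generated by $d$ elements, and every reduction generated by $d$ elements is minimal. Also, if $JI^n=I^{n+1}$, then multiplying by powers of $I$ gives $JI^{n'}=I^{n'+1}$ for all $n'\ge n$.

**Example 1 (the cusp, $d=1$).** Let $R=k[[t^2,t^3]]$ and $I=\mathfrak m$, with $k$ infinite. For $n\ge1$ the ideal $\mathfrak m^n$ consists of all power series of order at least $2n$, so $H_{\mathfrak m}(n)$ counts the exponents $0,2,3,\dots,2n-1$ and equals $2n-1$. Thus $P_{\mathfrak m}(n)=2n-1$. It is correct for $n\ge1$ and wrong at $0$, where its value is $-1$. So $\operatorname{n}(\mathfrak m)=0$. With $J=(t^2)$ we have $J\mathfrak m=(t^4,t^5)=\mathfrak m^2$, and $\mathfrak m$ is not principal, so $\operatorname{rd}(\mathfrak m)=1=\operatorname{n}(\mathfrak m)+1$.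

**Example 2 (a regular ring, $d=2$).** Let $R=k[[x,y]]$ and $I=(x,y)^2$. Then $H_I(n)=\lambda(R/(x,y)^{2n})=n(2n+1)$ for $n\ge 1$. The polynomial vanishes at $0$, which is correct, and equals $1$ at $-1$, which is wrong. So $\operatorname{n}(I)=-1$. With $J=(x^2,y^2)$ every monomial of degree $4$ lies in $JI$, so $JI=I^2$. Since $I$ needs three generators, no minimal reduction equals $I$, and $\operatorname{rd}(I)=1=\operatorname{n}(I)+2$.

**Example 3 (a thick plane, $d=2$).** Let $R=k[[x,y,z]]/(z^4)$ and $I=\mathfrak m$. Here $\lambda(\mathfrak m^n/\mathfrak m^{n+1})$ is $1,3,6,10,\dots$, with general value $4n-2$ for $n\ge2$. Summing, $H_{\mathfrak m}(n)=4+\sum_{i=2}^{n-1}(4i-2)=2n^2-4n+4$ for $n\ge 2$. At $n=1$ the polynomial gives $2$, but $H_{\mathfrak m}(1)=1$. So $\operatorname{n}(\mathfrak m)=1$. With $J=(x,y)$ we get $\operatorname{rd}_J(\mathfrak m)=3$, because $z^3\notin J\mathfrak m^2$ while $z^4=0$. Proposition 2 below shows that every minimal reduction gives $3$, so $\operatorname{rd}(\mathfrak m)=3=\operatorname{n}(\mathfrak m)+2$.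

So far (1) holds, always with equality. Two general results point the same way: if $d=1$, then $\operatorname{rd}(I)=\operatorname{n}(I)+1$ (Ooishi); and if $\operatorname{depth}\operatorname{gr}(I)\ge d-1$, where $\operatorname{gr}(I)=\bigoplus_{n\ge0}I^n/I^{n+1}$, then $\operatorname{rd}(I)=\operatorname{n}(I)+d$ (Marley). We shall nevertheless see that (1) is false for every $d\ge2$, and find exactly which pairs $(\operatorname{rd}(I),\operatorname{n}(I))$ violate it.

## Both numbers read from the Hilbert series, and where they separate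

A natural attempt to prove (1) is to read both numbers off the Hilbert series of $G=\operatorname{gr}(I)$. Recall that
$$\sum_{n\ge0}\lambda(I^n/I^{n+1})\,T^n=\frac{h_I(T)}{(1-T)^d},\qquad h_I\in\mathbb Z[T],\quad h_I(1)=e_0>0,$$
where $e_0$ is the multiplicity of $I$. The coefficients of $h_I$ may be negative.

**Proposition 1.** For every $I$ as above, $\operatorname{n}(I)=\deg h_I-d$.

*Proof.* Since $H_I(n+1)-H_I(n)=\lambda(I^n/I^{n+1})$ for $n\ge 0$ and $H_I(0)=0$, we have $\sum_n H_I(n)T^n=T\,h_I(T)/(1-T)^{d+1}$. Write $h_I=\sum_{i=0}^c h_iT^i$ with $h_c\ne0$. The coefficient of $T^n$ in $T^{i+1}/(1-T)^{d+1}$ is $\binom{n-i-1+d}{d}$ if $n\ge i+1$ and $0$ otherwise. Hence $P_I(n)=\sum_i h_i\binom{n-i-1+d}{d}$. The polynomial $\binom{n-i-1+d}{d}$ vanishes when $n-i-1\in\{-1,\dots,-d\}$. So it agrees with the true coefficient for all $n\ge i+1-d$. At $n=i-d$ it has the value $\binom{-1}{d}=(-1)^d$, while the true coefficient is $0$. Therefore $P_I(n)=H_I(n)$ for $n\ge c+1-d$. At $n=c-d$ only the term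 $i=c$ is wrong, so $P_I(c-d)-H_I(c-d)=(-1)^dh_c\neq0$. $\square$

So (1) asks whether $\operatorname{rd}(I)\le\deg h_I$. Next, $\operatorname{rd}_J(I)$. If $J=(f_1,\dots,f_d)$ and $f_i^*$ is the image of $f_i$ in $G_1=I/I^2$, then
$$\big(G/(f_1^*,\dots,f_d^*)\big)_{n+1}=I^{n+1}/(JI^n+I^{n+2}),\tag{2}$$
and by Nakayama this is zero if and only if $JI^n=I^{n+1}$. So $\operatorname{rd}_J(I)$ is the top degree of $G/(f^*)$. To compute it we need one textbook fact about graded rings.

**Fact 1.** Let $G=\bigoplus_{n\ge0}G_n$ be a Noetherian graded ring of dimension $d$, generated by $G_1$ over an Artinian local ring $G_0$, and Cohen–Macaulay at its maximal homogeneous ideal $\mathfrak M$. If $g_1,\dots,g_d\in G_1$ and $G/(g_1,\dots,g_d)$ has finite length, then $g_1,\dots,g_d$ is a regular sequence on $G$, and the Hilbert series of $G/(g_1,\dots,g_d)$ is $(1-T)^d$ times that of $G$.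

*Proof.* Since $\dim G_{\mathfrak M}=d$, the $g_i$ form a system of parameters of the Cohen–Macaulay ring $G_{\mathfrak M}$, so they are a regular sequence there. The kernel of multiplication by $g_i$ on $G/(g_1,\dots,g_{i-1})$ is a finitely generated graded module that vanishes at $\mathfrak M$. Its annihilator is homogeneous, and every proper homogeneous ideal lies in $\mathfrak M$, so this kernel is $0$. Each exact sequence $0\to C(-1)\xrightarrow{\,g_i\,}C\to C/g_iC\to0$, with $C=G/(g_1,\dots,g_{i-1})$, multiplies the series by $1-T$. $\square$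

**Proposition 2.** If $\operatorname{gr}(I)$ is Cohen–Macaulay, then $\operatorname{rd}_J(I)=\deg h_I=\operatorname{n}(I)+d$ for every minimal reduction $J$.

*Proof.* Let $J=(f_1,\dots,f_d)$. Since $JI^n=I^{n+1}$ for $n\gg0$, (2) shows that $G/(f^*)$ has finite length. By Fact 1 its Hilbert series is $h_I(T)$, so its top degree is $\deg h_I$. $\square$

In Example 3, $\operatorname{gr}(\mathfrak m)=k[x,y,z]/(z^4)$ is Cohen–Macaulay with $h=1+T+T^2+T^3$, so $\operatorname{rd}(\mathfrak m)=3$, as claimed.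

The argument stops working exactly at Fact 1. If the $f_i^*$ are zero divisors on $G$, then $G/(f^*)$ no longer has Hilbert series $h_I$. Its top degree is still $\operatorname{rd}_J(I)$, but it may be larger than $\deg h_I$ if the top coefficient has been cancelled. So let us try to cancel it.

## Cancelling the top coefficient by changing only the first power

The reduction number depends on high powers of $I$, while $\operatorname{n}(I)$ depends on every value of $H_I$. Start from a ring with $\operatorname{gr}(\mathfrak m)$ Cohen–Macaulay, and look for an ideal $I\subset\mathfrak m$ with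
$$I^n=\mathfrak m^n\ (n\ge2),\qquad \lambda(\mathfrak m/I)=\delta>0 .$$
Then $H_I$ differs from $H_{\mathfrak m}$ only at $n=1$, by $\delta$. Thus $T h_I/(1-T)^{d+1}=T h_{\mathfrak m}/(1-T)^{d+1}+\delta T$, that is,
$$h_I=h_{\mathfrak m}+\delta(1-T)^{d+1}.\tag{3}$$
For $d=2$ the added term ends in $-\delta T^3$. If $h_{\mathfrak m}$ has degree $3$ with top coefficient $\delta$, the degree drops, and $\operatorname{n}$ drops with it. Example 3 has $h_3=1$, so $\delta=1$ is wanted. In other words, there $P_{\mathfrak m}(1)=2$, and we want an ideal of colength $2$ whose powers from the second on are those of $\mathfrak m$.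

In the ring of Example 3 itself no such ideal exists. If $I^2=\mathfrak m^2$ then $I\supseteq\mathfrak m^2$, and $I/\mathfrak m^2=V$ is a $2$-dimensional space of linear forms whose products must span the forms of degree $2$. There are at most $3$ independent products, and the degree-$2$ part has dimension $6$.

So we attach planes to the thick plane, in such a way that the ring stays Cohen–Macaulay. Each plane, glued along a line, adds a series $T/(1-T)^2$, that is, it adds $T$ to $h$ and leaves $h_2=h_3=1$. With $e$ planes, $h=1+(1+e)T+T^2+T^3$, so the spaces of forms of degree $1$ and $2$ have dimensions $3+e$ and $6+2e$. A hyperplane $V$ of linear forms has dimension $2+e$ and at most $\binom{e+3}{2}$ independent products. For $e=1$ this is $6<8$. For $e=2$ it is $10=10$: just enough. We now write down such a ring and check that it works.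

## A two-dimensional counterexample

Let $k$ be an arbitrary infinite field and
$$A=k[x,y,z,u,v]/(z^4,\;uy,\;uz,\;uv,\;vx,\;vz),\qquad R=A_{A_+},\qquad \mathfrak m=A_+R,\qquad I=(x,\;y,\;z+u,\;z+v)R .$$

**Theorem A.** $R$ is Cohen–Macaulay of dimension $2$, $I$ is $\mathfrak m$-primary, $\operatorname{n}(I)=0$, and $\operatorname{rd}_J(I)=3$ for every minimal reduction $J$ of $I$. Hence $\operatorname{rd}(I)=3>2=\operatorname{n}(I)+d$.

**Step 1: $A$ is Cohen–Macaulay of dimension 2, with known Hilbert series.** This step provides the ring in which Fact 1 will be applied. The defining ideal is monomial, so the monomials outside it form a $k$-basis of $A$. A monomial containing $u$ may contain no $y,z,v$. One containing $v$ may contain no $u,x,z$. So the basis is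

- $x^ay^bz^c$ with $0\le c\le3$,
- $u^ix^a$ with $i\ge1$,
- $v^jy^b$ with $j\ge1$.

The Hilbert series is
$$\sum_n\dim_kA_n\,T^n=\frac{1+T+T^2+T^3}{(1-T)^2}+\frac{2T}{(1-T)^2}=\frac{1+3T+T^2+T^3}{(1-T)^2},\tag{4}$$
so $\dim A=\dim A_{A_+}=2$. Since $uA\cap vA=0$ (they are spanned by disjoint sets of monomials), there is an exact sequence
$$0\to uA\oplus vA\to A\to k[x,y,z]/(z^4)\to0 .$$
Put $\ell_1=x+v$ and $\ell_2=y+u$. On $uA\cong k[x,u](-1)$ the elements $y,z,v$ act as $0$, so $\ell_1,\ell_2$ act as $x,u$. On $vA\cong k[y,v](-1)$ the elements $x,z,u$ act as $0$, so $\ell_1,\ell_2$ act as $v,y$. On $k[x,y,z]/(z^4)$ they act as $x,y$. So $\ell_1,\ell_2$ is a regular sequence on both ends. By the snake lemma, $\ell_1$ is then a nonzerodivisor on $A$ and the sequence stays exact modulo $\ell_1$. Applying the snake lemma again, now to $\ell_2$, shows that $\ell_1,\ell_2$ is a regular sequence on $A$. Hence $A$ is Cohen–Macaulay at $A_+$, and $R$ is Cohen–Macaulay of dimension $2$. As $A$ is generated in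 degree $1$, $\operatorname{gr}_{\mathfrak m}(R)\cong A$.

**Step 2: $I^n=\mathfrak m^n$ for $n\ge2$, and $\lambda(R/I)=2$.** This is the "only the first power changes" property. Let $V=\langle x,y,z+u,z+v\rangle\subset A_1$. It has dimension $4$ in the $5$-dimensional space $A_1$. In $A$,
$$x(z+v)=xz,\qquad y(z+u)=yz,\qquad (z+u)(z+v)=z^2,$$
$$x(z+u)=xz+xu,\qquad y(z+v)=yz+yv,\qquad (z+u)^2=z^2+u^2,\qquad (z+v)^2=z^2+v^2 .$$
Together with $x^2,xy,y^2\in V^2$, these show that $V^2$ contains $xz,yz,z^2$, then $xu,yv,u^2,v^2$ by subtraction. So $V^2$ contains all ten elements $x^2,xy,y^2,xz,yz,z^2,xu,u^2,yv,v^2$ of the monomial basis of $A_2$, and $V^2=A_2$. Hence $\mathfrak m^2=V^2R\subseteq I^2\subseteq\mathfrak m^2$, and $I^2=\mathfrak m^2$.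

For the cube, $A_3=A_1A_2=A_1V^2=(A_1V)V\subseteq A_2V=V^3$. So $I^3\supseteq V^3R\supseteq A_3R=\mathfrak m^3$, and $I^3=\mathfrak m^3$. For $n\ge2$ write $n=2p+3q$ with $p,q\ge0$; then $I^n=(I^2)^p(I^3)^q=\mathfrak m^{2p+3q}=\mathfrak m^n$.

Finally $\mathfrak m^2=I^2\subseteq I$, so $I$ is $\mathfrak m$-primary, $\lambda(\mathfrak m/I)=\dim A_1/V=1$, and $\lambda(R/I)=2$.

**Step 3: $\operatorname{n}(I)=0$.** By (4), $\dim A_0=1$, $\dim A_1=5$, and $\dim A_n=(n+1)+3n+(n-1)+(n-2)=6n-2$ for $n\ge2$. So for $n\ge2$,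
$$H_I(n)=\lambda(R/\mathfrak m^n)=6+\sum_{i=2}^{n-1}(6i-2)=3n^2-5n+4 ,$$
and $P_I(n)=3n^2-5n+4$. Now $P_I(1)=2=\lambda(R/I)=H_I(1)$, while $P_I(0)=4\neq0=H_I(0)$. So $P_I=H_I$ at all $t\ge1$ but not at $0$, that is, $\operatorname{n}(I)=0$. In terms of (3), $h_I=1+3T+T^2+T^3+(1-T)^3=2+4T^2$, of degree $2$.

**Step 4: $\operatorname{rd}_J(I)=3$ for every minimal reduction $J=(f_1,f_2)$ of $I$.** The point of this step is to work in $\operatorname{gr}(\mathfrak m)=A$, which is Cohen–Macaulay, and not in $\operatorname{gr}(I)$. Let $f_i^*$ be the image of $f_i$ in $\mathfrak m/\mathfrak m^2=A_1$. For $n\gg0$ we have $JI^n=I^{n+1}$, that is, $J\mathfrak m^n=\mathfrak m^{n+1}$, so $A_{n+1}=(f_1^*,f_2^*)A_n$. Hence $A/(f_1^*,f_2^*)$ has finite length. By Fact 1 its Hilbert series is $1+3T+T^2+T^3$.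

Its degree-$3$ part is nonzero, so $A_3\neq(f_1^*,f_2^*)A_2$, and therefore $\mathfrak m^3\ne J\mathfrak m^2$. By Step 2 this says $I^3\ne JI^2$. Since equality at some $n\le2$ would give equality at $2$, $\operatorname{rd}_J(I)\ge3$. The degree-$4$ part is zero, so $\mathfrak m^4=J\mathfrak m^3+\mathfrak m^5$. By Nakayama $\mathfrak m^4=J\mathfrak m^3$, that is, $I^4=JI^3$. So $\operatorname{rd}_J(I)=3$. $\blacksquare$

**Remark (an explicit $J$).** Take $f_1=x+(z+v)$ and $f_2=y+(z+u)$, both in $I$. In $A/(f_1,f_2)$ we have $v=-x-z$ and $u=-y-z$. The relations $uz=uy=0$ become $yz=-z^2$ and $y^2=z^2$. Likewise $vz=vx=0$ give $xz=-z^2$ and $x^2=z^2$. Then $uv=0$ gives $xy=z^2$. So everything of degree at least $2$ is spanned by powers of $z$, and $z^4=0$. Thus $A_4=(f_1,f_2)A_3$ and $(f_1,f_2)R$ is a reduction of $I$. On the other hand, $x,y\mapsto-z$, $z\mapsto z$, $u,v\mapsto0$ defines a homomorphism $A\to k[z]/(z^4)$ that kills $f_1,f_2$ but not $z^3$. It extends to $R$, because elements of $A\setminus A_+$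 map to units. So $z^3\in I^3$ but $z^3\notin JI^2$.

**Remark (where Proposition 2 fails here).** The element $z$ is not in $I$, because $z\notin V$ and $I/\mathfrak m^2=V$. But $zI\subseteq\mathfrak m^2=I^2$. So the class of $z$ in $R/I=\operatorname{gr}(I)_0$ is nonzero and is killed by all of $\operatorname{gr}(I)_1$: every element of $\operatorname{gr}(I)_1$ is a zero divisor.

## Which pairs $(\operatorname{rd}(I),\operatorname{n}(I))$ violate the inequality

**Theorem B.** Let $d\ge2$ and $(r,n)\in\mathbb Z^2$ with $r>n+d$. The following are equivalent: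

1. there is a $d$-dimensional Cohen–Macaulay local ring with infinite residue field and an $\mathfrak m$-primary ideal $I$ with $\operatorname{rd}(I)=r$ and $\operatorname{n}(I)=n$;
2. $n\ge2-d$.

In particular, for each $d\ge2$ and each $n\ge 2-d$, ideals with $\operatorname{n}(I)=n$ can have arbitrarily large $\operatorname{rd}(I)$: no bound $\operatorname{rd}(I)\le\varphi(\operatorname{n}(I),d)$ exists. On the other hand, if $\operatorname{n}(I)\le1-d$, then $\operatorname{rd}(I)=\operatorname{n}(I)+d$.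

So the pairs $(r,n)$ violating (1) are exactly those with $n\ge2-d$ and $r\ge n+d+1$. The last sentence of the theorem contains the implication (1)⇒(2), and it is quickly proved with Proposition 1.

## No violation when $\operatorname{n}(I)\le 1-d$

The purpose of this section is to show $\operatorname{rd}(I)=\operatorname{n}(I)+d$ if $\operatorname{n}(I)\le1-d$. We use the usual notation
$$P_I(n)=\sum_{i=0}^d(-1)^ie_i\binom{n+d-1-i}{d-i},$$
and two facts. First, if $J$ is a minimal reduction of $I$, then $\lambda(R/J)=e_0$, because $R$ is Cohen–Macaulay and $J$ is a parameter ideal with the same multiplicity as $I$. Second, the Huneke–Ooishi theorem (C. Huneke, *Hilbert functions and symbolic powers*, Michigan Math. J. 34 (1987); A. Ooishi, *Δ-genera and sectional genera of commutative rings*, Hiroshima Math. J. 17 (1987)): if $e_0-e_1=\lambda(R/I)$, then $I^2=JI$ for a minimal reduction $J$.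

By Proposition 1, $\deg h_I=\operatorname{n}(I)+d\le1$. So $h_I=h_0+h_1T$ with $h_0=\lambda(R/I)$, and the formula in the proof of Proposition 1 together with Pascal's rule gives
$$P_I(n)=h_0\binom{n+d-1}{d}+h_1\binom{n+d-2}{d}=(h_0+h_1)\binom{n+d-1}{d}-h_1\binom{n+d-2}{d-1}.$$
Hence $e_0=h_0+h_1$, $e_1=h_1$, $e_2=\dots=e_d=0$, and $e_0-e_1=\lambda(R/I)$.

If $h_1=0$, then $\operatorname{n}(I)=-d$. For any minimal reduction $J\subseteq I$ we have $\lambda(R/J)=e_0=\lambda(R/I)$, so $I=J$ and $\operatorname{rd}(I)=0=\operatorname{n}(I)+d$.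

If $h_1\ne0$, then $\operatorname{n}(I)=1-d$. For every minimal reduction $J$ we have $\lambda(R/J)=e_0\neq\lambda(R/I)$, so $J\ne I$ and $\operatorname{rd}_J(I)\ge1$. By the Huneke–Ooishi theorem, $\operatorname{rd}_J(I)\le1$ for some $J$. So $\operatorname{rd}(I)=1=\operatorname{n}(I)+d$. $\blacksquare$

(From $I^2=JI$ one can also conclude as follows: $\operatorname{gr}(I)$ is Cohen–Macaulay by Valabrega–Valla, and Marley's theorem applies.)

## Spreading the correction over many powers by an idealization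

For (2)⇒(1) the device of Theorem A is too rigid. By (3) with $d=2$, changing only the first power adds a polynomial of degree $3$ to $h_{\mathfrak m}$. If $\deg h_{\mathfrak m}>3$, the degree does not drop at all. To reach larger $r$ we must correct the Hilbert function at many exponents, without spoiling the lower bound on the reduction number.

Both requirements are met by an idealization. If $R_0$ is a ring and $M$ an $R_0$-module, then $R_0\ltimes M$ is $R_0\oplus M$ with product $(a,m)(b,m')=(ab,am'+bm)$, so that $M^2=0$ and $(R_0\ltimes M)/M=R_0$. For instance, $k[[x]]\ltimes k[[x]]=k[[x,w]]/(w^2)$. For an ideal $I_0\ltimes M'$, the Hilbert function of $R_0$ acquires an extra summand coming from $M'$, and the lower bound on $\operatorname{rd}$ can be read modulo $M$, where nothing has changed.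

**What must be corrected.** Let $k$ be any infinite field, $S=k[[x,y]]$, $\mathfrak n=(x,y)$, and for $s\ge2$
$$R_0=S[z]/(z^{s+1}),\qquad I_0=(\mathfrak n^2,z),\qquad I_0^m=\bigoplus_{i=0}^s\mathfrak n^{2(m-i)_+}z^i,\tag{5}$$
where $c_+=\max(c,0)$. The formula for $I_0^m$ holds because $I_0^m=\sum_{i\le m}\mathfrak n^{2(m-i)}z^iR_0$, and the coefficient of $z^l$ is constrained only by the largest of the ideals $\mathfrak n^{2(m-i)}$ with $i\le\min(l,m)$. Since $\lambda(S/\mathfrak n^{2p})=p(2p+1)$ for $p\ge0$,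
$$H_{I_0}(m)=\sum_{i=0}^{\min(s,m)}(m-i)(2(m-i)+1)\quad(m\ge1),\qquad P_{I_0}(m)=\sum_{i=0}^{s}(m-i)(2(m-i)+1).$$
The value of $p(2p+1)$ at $p=-q$ is $q(2q-1)$. So for $m\ge1$
$$P_{I_0}(m)-H_{I_0}(m)=\sum_{q=1}^{s-m}q(2q-1).\tag{6}$$
With $a=s-1$, this is $1,7,22,\dots$ at $m=a,a-1,a-2,\dots$, and $0$ for $m>a$. We look for modules whose Hilbert function exceeds its polynomial, so that the excess cancels (6) at all $m$ with $\nu<m\le a$, but not at $m=\nu$.

## Modules whose Hilbert function exceeds its polynomial by $(2j+1-2m)_+$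

Let $S_e$ be the space of forms of degree $e$ in $x,y$. For $\rho\ge1$ let $e_1,\dots,e_\rho$ be the basis of $S^\rho$, put $e_0=e_{\rho+1}=0$, and
$$w_j=xe_j+ye_{j+1}\ (0\le j\le\rho),\qquad W_\rho=\langle w_0,\dots,w_\rho\rangle\subset S_1^\rho,\qquad N_\rho=SW_\rho+\mathfrak n^2S^\rho\subset S^\rho .$$
For example, $W_2$ is spanned by $ye_1,\ xe_1+ye_2,\ xe_2$. It has codimension $1$ in $S_1^2$.

**Claim 1.** $\dim_k\big(S_{e+1}^\rho/S_eW_\rho\big)=(\rho-1-e)_+$ for $e\ge0$.

*Proof.* We count relations. For $p_j\in S_e$, the coefficient of $e_i$ in $\sum_jp_jw_j$ is $xp_i+yp_{i-1}$. So $\sum_jp_jw_j=0$ if and only if $xp_i=-yp_{i-1}$ for $1\le i\le\rho$. Then $x^\rho p_\rho=(-y)^\rho p_0$, so $x^\rho$ divides $p_0$, say $p_0=x^\rho q$. Solving successively, $p_j=(-1)^jx^{\rho-j}y^jq$ with $q\in S_{e-\rho}$ (and $q=0$ if $e<\rho$). Conversely, these satisfy the equations. So the relations form a space of dimension $(e-\rho+1)_+$, and $\dim S_eW_\rho=(\rho+1)(e+1)-(e-\rho+1)_+$. Subtracting from $\dim S_{e+1}^\rho=\rho(e+2)$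 gives $(\rho-1-e)+(e-\rho+1)_+=(\rho-1-e)_+$. $\square$

**Claim 2.** For $m\ge1$ and $j\ge1$,
$$\lambda\big(S^{2j}/\mathfrak n^{2(m-1)}N_{2j}\big)=2j\,m(2m-1)+(2j+1-2m)_+ .$$

*Proof.* The module $\mathfrak n^{2m-2}N_{2j}=\mathfrak n^{2m-2}W_{2j}+\mathfrak n^{2m}S^{2j}$ lies between $\mathfrak n^{2m}S^{2j}$ and $\mathfrak n^{2m-1}S^{2j}$. Its image in $\mathfrak n^{2m-1}S^{2j}/\mathfrak n^{2m}S^{2j}=S_{2m-1}^{2j}$ is $S_{2m-2}W_{2j}$, of codimension $(2j-1-(2m-2))_+=(2j+1-2m)_+$ by Claim 1. Finally $\lambda(S^{2j}/\mathfrak n^{2m-1}S^{2j})=2j\cdot\frac{(2m-1)2m}{2}=2j\,m(2m-1)$. $\square$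

So the $j$-th module has excess $1,3,5,\dots$ at $m=j,j-1,j-2,\dots$, and none for $m>j$. The system for the multiplicities is triangular: with $c_i$ copies of the module for $j=a-i$, we need $c_0=1$ at $m=a$, then $3c_0+c_1=7$, then $5c_0+3c_1+c_2=22$. This gives $1,4,5$. What remains is to see that all $c_i$ come out as positive integers. A generating function shows this.

## The ring and the ideal in dimension two

Let $n\ge2-d$ and $r\ge n+d+1$ be given. Put
$$\nu=n+d-2\ge0,\qquad a=r-2\ge\nu+1,\qquad s=a+1=r-1\ge2 .$$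
Define $c_i$ by
$$\sum_{i\ge0}c_it^i=\frac{1+3t}{(1+t)(1-t)^2}=\frac{1+3t}{(1-t^2)(1-t)} .\tag{7}$$
The series $1/((1-t^2)(1-t))$ has positive integer coefficients $1,1,2,2,3,3,\dots$, so every $c_i$ is a positive integer. The first values are $1,4,5,8$. Put
$$M=\bigoplus_{j=\nu+1}^{a}(S^{2j})^{c_{a-j}},\qquad M'=\bigoplus_{j=\nu+1}^{a}(N_{2j})^{c_{a-j}}\subset M,$$
viewed as $R_0$-modules with $z$ acting as $0$, and $R=R_0\ltimes M$, $I=I_0\ltimes M'$.

**Step 1: $R$ is Cohen–Macaulay and $I$ is primary.** The ring $R$ is local with residue field $k$ and is a finite free $S$-module. So it is Noetherian of dimension $2$ with regular sequence $x,y$, hence Cohen–Macaulay. Since $z$ kills $M$, $I_0M=\mathfrak n^2M\subseteq M'$. So $I$ is an ideal. It is proper, and of finite colength because $R_0/I_0$ and $M/M'$ have finite length.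

**Step 2: the powers of $I$.** For $m\ge1$,
$$I^m=I_0^m\ltimes I_0^{m-1}M'=I_0^m\ltimes\mathfrak n^{2(m-1)}M' .\tag{8}$$
The first equality is clear for $m=1$. Inductively, $(a,\mu)(b,\mu')=(ab,a\mu'+b\mu)$ with $a\in I_0$, $\mu\in M'$, $b\in I_0^m$, $\mu'\in I_0^{m-1}M'$. So $I\cdot I^m$ lies in $I_0^{m+1}\ltimes I_0^mM'$. Taking $\mu=\mu'=0$, respectively $a=0$ and $\mu'=0$, gives generators of both summands. The second equality holds because $z$ acts as $0$ on $M'$, so only the component $i=0$ of $I_0^{m-1}$ in (5) acts.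

**Step 3 (Claim 3): $\operatorname{n}(I)=\nu$.** By (8) and Claim 2, for $m\ge1$,
$$H_I(m)=H_{I_0}(m)+\sum_{j=\nu+1}^ac_{a-j}\big[2j\,m(2m-1)+(2j+1-2m)_+\big],$$
so $P_I(m)=P_{I_0}(m)+\sum_{j=\nu+1}^ac_{a-j}\,2j\,m(2m-1)$. Put $D=P_I-H_I$. By (6), for $m\ge1$,
$$D(m)=\sum_{q=1}^{s-m}q(2q-1)-\sum_{j=\nu+1}^{a}c_{a-j}(2j+1-2m)_+,\tag{9}$$
and $D(0)=P_I(0)=\sum_{q=1}^sq(2q-1)>0$.

If $m>a$, then $m\ge s$ and $2j+1-2m<0$ for all $j\le a$, so $D(m)=0$.

Let $1\le m\le a$ and put $\kappa=a-m$, so $s-m=\kappa+1$. Since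
$$\sum_{q\ge1}q(2q-1)t^{q-1}=\frac{1+3t}{(1-t)^3}$$
(the coefficient of $t^{q-1}$ on the right is $\binom{q+1}2+3\binom q2=q(2q-1)$), the first sum in (9) is the coefficient of $t^\kappa$ in $\frac{1+3t}{(1-t)^4}$. Next, $\sum_{l\ge0}(2l+1)t^l=\frac{1+t}{(1-t)^2}$, and with $i=a-j$,
$$\sum_{j=m}^ac_{a-j}(2j+1-2m)=\sum_{i=0}^\kappa c_i\big(2(\kappa-i)+1\big)$$
is the coefficient of $t^\kappa$ in $\frac{1+3t}{(1+t)(1-t)^2}\cdot\frac{1+t}{(1-t)^2}=\frac{1+3t}{(1-t)^4}$. This is the same number. In the second sum of (9) only indices $j\ge m$ contribute.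

- If $\nu<m\le a$, all $j$ with $m\le j\le a$ occur in $M$, so $D(m)=0$.
- If $m=\nu\ge1$, exactly the term $j=\nu$ is missing, so $D(\nu)=c_{a-\nu}\cdot1>0$.

Together with $D(0)>0$ for the case $\nu=0$, this proves $\operatorname{n}(I)=\nu$. $\square$

**Example 4.** Take $d=2$ and $(r,n)=(3,0)$. Then $\nu=0$, $a=1$, $s=2$, $R=S[z]/(z^3)\ltimes S^2$, and $I=(\mathfrak n^2,z)\ltimes N_2$. Here $P_I(m)=m(2m+1)+(m-1)(2m-1)+(m-2)(2m-3)+2m(2m-1)=10m^2-11m+7$. Directly, $\lambda(R/I)=3+3=6=P_I(1)$, while $P_I(0)=7\neq0$. So $\operatorname{n}(I)=0$.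

## Raising the dimension, and the reduction number

Let $R_d=R[[t_1,\dots,t_{d-2}]]$ and $I_d=(I,t_1,\dots,t_{d-2})$. Then $R_d$ is Cohen–Macaulay local of dimension $d$ with residue field $k$, and $I_d$ is primary to its maximal ideal.

**Step 4: $\operatorname{n}(I_d)=n$.** It suffices to show that $\operatorname{n}(I^+)=\operatorname{n}(I)-1$ for $I^+=(I,t)\subset R[[t]]$, whenever $I$ is an $\mathfrak m$-primary ideal in a Cohen–Macaulay local ring $R$ of dimension $\delta\ge1$ with infinite residue field. An element $\sum_jr_jt^j$ lies in $(I^+)^p=\sum_jI^{p-j}t^jR[[t]]$ if and only if $r_j\in I^{p-j}$ for all $j<p$. So $(I^+)^p/(I^+)^{p+1}\cong\bigoplus_{j=0}^pI^{p-j}/I^{p-j+1}$, and the Hilbert series of $\operatorname{gr}(I^+)$ is that of $\operatorname{gr}(I)$ divided by $1-T$. As $\dim R[[t]]=\delta+1$, this means $h_{I^+}=h_I$, and Proposition 1 gives $\operatorname{n}(I^+)=\deg h_I-(\delta+1)=\operatorname{n}(I)-1$. Applied $d-2$ times, $\operatorname{n}(I_d)=\nu-(d-2)=n$.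

It remains to show $\operatorname{rd}(I_d)=s+1=r$.

**Step 5 (Claim 4): $\operatorname{rd}(I_d)\le s+1$.** We exhibit a reduction. Let $J=(x^2,y^2,t_1,\dots,t_{d-2})\subseteq I_d$. We first check $(x^2,y^2)I^{s+1}=I^{s+2}$. Note that $\mathfrak n^p=(x^2,y^2)\mathfrak n^{p-2}$ for $p\ge3$, since a monomial of degree at least $3$ is divisible by $x^2$ or $y^2$.

*Ring part.* By (5), $I_0^{s+2}=\bigoplus_{i\le s}\mathfrak n^{2(s+2-i)}z^i$ and $I_0^{s+1}=\bigoplus_{i\le s}\mathfrak n^{2(s+1-i)}z^i$. Since $2(s+2-i)\ge4$, $I_0^{s+2}=(x^2,y^2)I_0^{s+1}$.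

*Module part.* By (8) we need $\mathfrak n^{2s+2}M'=(x^2,y^2)\mathfrak n^{2s}M'$. Let $j\le a=s-1$. For $e\in\{2s,2s+2\}$ we have $e\ge2j-1$, so $S_eW_{2j}=S_{e+1}^{2j}$ by Claim 1. Therefore $\mathfrak n^eN_{2j}=\mathfrak n^eW_{2j}+\mathfrak n^{e+2}S^{2j}=\mathfrak n^{e+1}S^{2j}$. So
$$\mathfrak n^{2s+2}N_{2j}=\mathfrak n^{2s+3}S^{2j}=(x^2,y^2)\mathfrak n^{2s+1}S^{2j}=(x^2,y^2)\mathfrak n^{2s}N_{2j}.$$

Hence $I_d^{s+2}=I^{s+2}R_d+(t_1,\dots,t_{d-2})I_d^{s+1}\subseteq JI_d^{s+1}$. So $J$ is a reduction generated by $d$ elements, therefore minimal, and $\operatorname{rd}_J(I_d)\le s+1$. $\square$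

**Step 6 (Claim 5): $\operatorname{rd}_J(I_d)\ge s+1$ for every minimal reduction $J$ of $I_d$.** The purpose of this step is to discard $M$ and use Fact 1 in what remains. Let
$$B=R_d/MR_d=S[[t_1,\dots,t_{d-2}]][z]/(z^{s+1}),\qquad K=I_dB=(\mathfrak n^2,z,t_1,\dots,t_{d-2}),\qquad G=\operatorname{gr}_K(B).$$

*Structure of $G$.* As in (5), $K^m$ consists of the series $\sum s_{i\alpha}z^it^\alpha$ ($0\le i\le s$) with $s_{i\alpha}\in\mathfrak n^{2(m-i-|\alpha|)_+}$. So $G=\bigoplus_{i\le s,\,\alpha}G^0z^it^\alpha$, where $z$ and the $t$'s have degree $1$ and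
$$G^0=\operatorname{gr}_{\mathfrak n^2}(S)=\bigoplus_p\mathfrak n^{2p}/\mathfrak n^{2p+2}\cong\bigoplus_p(S_{2p}\oplus S_{2p+1}).$$
Let $X,Y$ act as the classes of $x^2,y^2$ in $\mathfrak n^2/\mathfrak n^4$. Since $k[x,y]$ is free over $k[x^2,y^2]$ with basis $1,x,y,xy$, the module $G^0$ is free over $k[X,Y]$ with basis $1,x,y$ in degree $0$ and $xy$ in degree $1$. Consequently $G$ is a finite free graded module over $k[X,Y,t_1,\dots,t_{d-2}]$ with basis $\{1,x,y,xy\}\cdot z^i$, $0\le i\le s$. So $G$ has dimension $d$, the elements $X,Y,t_1,\dots,t_{d-2}$ are a regular sequence on it, and $G$ is Cohen–Macaulay with Hilbert series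
$$\frac{(3+T)(1+T+\dots+T^s)}{(1-T)^d}.\tag{10}$$
Its degree-$0$ part $G_0=S/\mathfrak n^2$ is Artinian local.

*Contradiction.* Suppose $J=(f_1,\dots,f_d)$ and $JI_d^s=I_d^{s+1}$. Passing to $B$, $(f_1,\dots,f_d)K^s=K^{s+1}$. With $f_i^*$ the image of $f_i$ in $K/K^2=G_1$ we get $G_{s+1}=(f_1^*,\dots,f_d^*)G_s$. As $G$ is generated in degree $1$ over $G_0$, for $p\ge s$ we have $G_{p+1}=G_{p-s}G_{s+1}=G_{p-s}(f^*)G_s\subseteq(f^*)G_p$. So $G/(f^*)$ has finite length. By Fact 1 and (10) its Hilbert series is $(3+T)(1+T+\dots+T^s)$, in which the coefficient of $T^{s+1}$ is $1$. But $G_{s+1}=(f^*)G_s$ says that this coefficient is $0$, a contradiction. So $JI_d^s\ne I_d^{s+1}$, and then $JI_d^p\neq I_d^{p+1}$ for all $p\le s$ as well. Hence $\operatorname{rd}_J(I_d)\ge s+1$. $\square$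

Steps 5 and 6 give $\operatorname{rd}(I_d)=s+1=r$, and Step 4 gives $\operatorname{n}(I_d)=n$. This proves (2)⇒(1). The implication (1)⇒(2) and the statement for $\operatorname{n}(I)\le1-d$ were proved above. Since $r\ge n+d+1$ was arbitrary for each fixed $n\ge2-d$, no bound $\operatorname{rd}(I)\le\varphi(\operatorname{n}(I),d)$ exists, and Theorem B is proved. $\blacksquare$
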